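\title{Non-orientable surfaces bounded by the torus knots $T(2,n)$ and sums of squares}

\begin{abstract}
A non-orientable surface in the 4-ball bounded by a knot has two numerical invariants, the normal Euler number $e$ and the first Betti number $h$. For the torus knot $T(2,n)$, a theorem of Allen decides which pairs $(e,h)$ occur, except for finitely many pairs on one line. We show that these undecided pairs need not occur: if $(4-2n+2m,1+m)$ occurs, then $n$ is a sum of $m+2$ squares, so that, for example, $T(2,21)$ bounds no M\"obius band with $e=-38$. In the other direction we realize many of the undecided pairs, and all of them for $n\le 11$, using real lines, real conics and a real nodal cubic in connected sums of complex projective planes.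
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{The problem}
Let $K\subset S^3$ be a knot. Throughout, a surface bounded by $K$ is a smooth, compact, connected surface $F$ properly embedded in $B^4$ with $\partial F=K$. Such a surface has a first Betti number $h(F)=b_1(F)$ and a normal Euler number $e(F)$, which counts the intersections of $F$ with a parallel copy of itself that follows the Seifert framing along $K$; the definition is recalled in Section~\ref{sec:conv}. For orientable $F$ the number $e(F)$ vanishes. For non-orientable $F$ it is a second invariant, and one asks which pairs of values occur. A pair of integers $(e,h)$ is \emph{realizable} for $K$ if $K$ bounds a \emph{non-orientable} surface $F$ with $(e(F),h(F))=(e,h)$.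

For odd $w$ let $B_w\subset S^3$ be the M\"obius band with unknotted core and $w$ half twists. Its boundary is the torus knot $T(2,w)$, and $e(B_w)=-2w$ once the interior is pushed into $B^4$. The bands $B_{-1}$ and $B_1$ are bounded by the unknot and have $e=2$ and $e=-2$. A boundary connected sum with one of them keeps the knot, makes the surface non-orientable and changes the invariants by
\begin{equation}\label{eq:stab}
(e,h)\longmapsto(e\pm2,\,h+1).
\end{equation}
We call this move \emph{stabilization}.

Let $n>0$ be odd. The knot $T(2,n)$ bounds two evident surfaces in $S^3$. The first is $B_n$. Stabilizing it $p$ times positively and $q$ times negatively realizes the pairs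
\begin{equation}\label{eq:wedge}
(-2n+2(p-q),\ 1+p+q),\qquad p,q\ge0,
\end{equation}
which fill a wedge with vertex $(-2n,1)$; with $m=|p-q|$ and $l=\min(p,q)$ they are the pairs $(-2n\pm2m,1+m+2l)$. The second is the minimal genus Seifert surface, made of two disks and $n$ half-twisted bands, with $(e,h)=(0,n-1)$. It is orientable and does not count, but its boundary connected sum with $B_{-1}$ realizes $(2,n)$, and further stabilizations realize $(2+2m,n+m)$.

\begin{theorem}[{Allen \cite[Theorem 1.4]{Allen}}]\label{thm:allen}
Let $n>0$ be odd. The pairs
\[
(-2n\pm2m,\,1+m+2l)\quad(m,l\ge0)\qquad\text{and}\qquad(2+2m,\,n+m)\quad(m\ge0)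
\]
are realizable for $T(2,n)$. Every other pair is not realizable, with the possible exception of
\begin{enumerate}
\item[(1)] $(4-2n+2m,\,1+m)$ for $0\le m<n-1$, if $n\equiv1\pmod4$;
\item[(2)] $(8-2n+2m,\,3+m)$ for $0\le m<n-3$, if $n\equiv3\pmod4$.
\end{enumerate}
\end{theorem}

The pairs in (1) and (2), which the theorem leaves undecided, are called the \emph{unknown points}. Put
\[
P_n(m)=(4-2n+2m,\ 1+m),\qquad m\ge0 .
\]
These are the points with $h\ge1$ and $e$ even on the line $h=e/2+n-1$. The pair with parameter $m$ in (2) is $P_n(m+2)$, and $(2+2m,n+m)=P_n(n-1+m)$. So the unknown points are the $P_n(m)$ with $0\le m<n-1$ if $n\equiv1\pmod 4$ and with $2\le m<n-1$ if $n\equiv3\pmod4$; they continue the realizable ray from $(2,n)$ downward (Figure~\ref{fig:geo}). There are none for $n=1,3$. The following question is posed in \cite{Sato}.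

\begin{quote}
\emph{Is every unknown point realizable for $T(2,n)$, for every odd $n>0$?}
\end{quote}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.6]
\draw[->] (-10.8,0)--(3.2,0) node[right]{$e/2$};
\draw[->] (0,0)--(0,6.9) node[above]{$h$};
\draw[dashed,gray] (-3.6,0.4)--(2.6,6.6);
\begin{scope}
\clip (-10.5,0.5) rectangle (2.6,6.5);
\foreach \x in {0,...,5}{\foreach \y in {0,...,5}{\fill ({-5+\x-\y},{1+\x+\y}) circle (0.13);}}
\end{scope}
\foreach \x in {0,...,3}{\filldraw[fill=white] ({-3+\x},{1+\x}) circle (0.13);}
\foreach \x in {4,5}{\fill ({-3+\x},{1+\x}) circle (0.13);}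
\node[left] at (-5.2,0.9) {\small $(-10,1)$};
\node[right] at (-2.8,0.9) {\small $(-6,1)$};
\node[right] at (1.2,4.9) {\small $(2,5)$};
\end{tikzpicture}
\caption{Pairs $(e,h)$ for $T(2,5)$, plotted at $(e/2,h)$. Filled points are realizable by Allen's theorem: the wedge above the M\"obius band $(-10,1)$ and the ray starting at $(2,5)$. The four open points on the dashed line $h=e/2+4$ are the unknown points.}\label{fig:geo}
\end{figure}

A positive stabilization takes $P_n(m)$ to $P_n(m+1)$, so the question concerns only the lowest unknown point: $P_n(0)$, a second M\"obius band, if $n\equiv1\pmod4$, and $P_n(2)$ if $n\equiv3\pmod4$. We shall see that this point is realizable for $n=5,7,9,11$, which suggests a positive answer. The answer is nevertheless negative.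

\subsection*{Results}

\begin{theorem}\label{thm:A}
Let $n>0$ be odd and $m\ge0$. If $P_n(m)$ is realizable for $T(2,n)$, then $n$ is a sum of $m+2$ squares of integers.
\end{theorem}

\begin{corollary}\label{cor:no}
If $n\equiv1\pmod4$ is not a sum of two squares $(n=21,33,57,69,77,\dots)$, then the unknown point $(4-2n,1)$ is not realizable for $T(2,n)$. This happens for a set of density one among the positive integers $n\equiv1\pmod4$. In particular $(-38,1)$ is an unknown point that is not realizable for $T(2,21)$.
\end{corollary}

\begin{proof}
The first claim is the case $m=0$ of Theorem~\ref{thm:A}. By Landau's theorem the sums of two squares have density $0$ among all positive integers, hence also in the progression $n\equiv 1\pmod 4$. For $n=21$, subtracting the squares $0,1,4,9,16$ leaves $21,20,17,12,5$, none of which is a square.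
\end{proof}

\begin{theorem}\label{thm:B}
For odd $n\ge5$ let
\[
\kappa(n)=\min\{a_1+a_2+2a_3\ :\ a_1,a_2,a_3\in\mathbb Z_{\ge0},\ a_1+4a_2+9a_3=n\}.
\]
Then $P_n(m)$ is realizable for $T(2,n)$ for every $m\ge0$ with $m+2\ge\kappa(n)$.
\end{theorem}

Thus one writes $n$ as a sum of the squares $1,4,9$, at the costs $1,1,2$. The two theorems do not settle every unknown point; Section~\ref{sec:values} lists what they decide and what they leave.

\subsection*{The idea, for M\"obius bands}
Both theorems come from one picture, read in opposite directions, and it is visible for $m=0$. Suppose that $T(2,n)$ bounds a M\"obius band $F$ with $e(F)=4-2n$. Put $F$ in one hemisphere of $S^4$ and $B_n$ in the other. The union is a Klein bottle $S$ with $e(S)=(4-2n)+2n=4$. Let $X$ be the double cover of $S^4$ branched along $S$. Then $\chi(X)=2\chi(S^4)-\chi(S)=4$, and we shall see that $b_1(X)=0$ and $\operatorname{sign}X=-e(S)/2=-2$. So the negative of the intersection form is a positive definite unimodular lattice of rank $2$. There is only one such lattice. Indeed, take a shortest nonzero vector $x$, complete it to a basis $x,y$, and add a multiple of $x$ to $y$ so that $|2x\cdot y|\le x\cdot x$.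 With $a=x\cdot x$, $b=x\cdot y$, $d=y\cdot y\geq a$ we get $a^2\le ad=1+b^2\le1+a^2/4$, so $a=1$, $b=0$, $d=1$. The part of $X$ over the second hemisphere carries a class of square $-n$, and therefore $n$ is a sum of two squares. For $n=21$ there is no such band.

Now read this backwards for $5=2^2+1^2$. The manifold $-X$ should be $\mathbb{CP}^2\#\mathbb{CP}^2$, and the deck transformation should be complex conjugation on each summand: its fixed set is $\mathbb{RP}^2\#\mathbb{RP}^2$, a Klein bottle, and the quotient is $S^4$. The class $(2,1)$ is represented by an invariant sphere $\Sigma$, the connected sum of a real conic and a real line. We shall show that a neighborhood of $\Sigma$ descends to a ball in $S^4$ that meets the Klein bottle in a copy of $B_5$, whose core $C$ is the connected sum of the real oval with the real line. What remains of the Klein bottle can be found by hand. The oval cuts the first $\mathbb{RP}^2$ into a disk and a M\"obius band, and the line cuts the second $\mathbb{RP}^2$ into one disk. Cutting the sum along $C$ joins this last disk to each of the two former pieces along a boundary arc, and the result $F$ is a M\"obius band. The Klein bottle has Euler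 number $-2\operatorname{sign}=-4$, so $e(F)=-4+10=6$ in the complementary ball, where the boundary is the mirror image of $T(2,5)$. Reversing the orientation realizes $(-6,1)=P_5(0)$.

Section~\ref{sec:conv} fixes signs and recalls the facts used. Section~\ref{sec:A} proves Theorem~\ref{thm:A}. Section~\ref{sec:real} turns invariant spheres into surfaces bounded by $T(2,n)$, and Section~\ref{sec:blocks} constructs the spheres and proves Theorem~\ref{thm:B}.

\section{Euler numbers and branched double covers}\label{sec:conv}

Everything is smooth. The sphere $S^3$ is oriented as the boundary of $B^4$, and linking numbers are normalized so that two transverse oriented surfaces in $B^4$ with disjoint boundaries have intersection number equal to the linking number of the boundaries. For an oriented manifold $Z$, $-Z$ is $Z$ with the opposite orientation.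

\subsection*{The normal Euler number}
Let $S$ be a closed surface, orientable or not, in an oriented 4-manifold. Push $S$ along a section of its normal bundle to a transverse copy $S'$. At a point of $S\cap S'$ choose a local orientation of $S$ and carry it to $S'$ along the section. The sign of the intersection does not depend on the choice, since reversing it reverses both sheets. The sum of the signs is the \emph{normal Euler number} $e(S)$, also written $S\cdot S$.

For $F\subset B^4$ with $\partial F=K$ a knot, $e(F)$ is the same count for a section whose boundary values push $K$ to a parallel knot $K'$ with $\operatorname{lk}(K,K')=0$, where $K'$ is oriented parallel to $K$. For a section with any other boundary parallel $K'$ the count is $e(F)+\operatorname{lk}(K,K')$, because two such sections may be taken to differ only over a collar of $K$, which is orientable. In particular $e(F)=-\operatorname{lk}(K,K')$ if the section has no zeros. We use four properties.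
\begin{enumerate}
\item[(E1)] Reversing the orientation of the ambient manifold changes the sign of $e$. If a closed surface $S\subset S^4$ meets a 3-sphere that splits $S^4$ into two balls transversely in a knot, then $e(S)$ is the sum of the Euler numbers of the two pieces, each ball oriented as a subset of $S^4$; the condition $\operatorname{lk}=0$ is the same from both sides.
\item[(E2)] If $F$ is orientable, then $e(F)=0$: the count is an ordinary intersection number, equal to $\operatorname{lk}(K,K')=0$.
\item[(E3)] $e$ and $h$ are additive under boundary connected sum.
\item[(E4)] $e(B_w)=-2w$.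
\end{enumerate}
For (E4), we fix the sign of the twisting in $B_w$ by $\operatorname{lk}(\alpha,K)=w$, where $\alpha$ is the core and $K=\partial B_w$ is oriented parallel to it. A M\"obius band in $S^3$ with unknotted core is determined up to isotopy by this odd number, and $B_{-w}$, $T(2,-w)$ are the mirror images of $B_w$, $T(2,w)$. When a surface in $S^3$ is pushed into $B^4$, the radial direction gives a nowhere zero normal section, which along $K$ turns into the direction pointing into the surface. So $e(B_w)=-\operatorname{lk}(K,K')$ with $K'$ the parallel of $K$ in $B_w$. Since $K'$ runs twice along $\alpha$ in a solid torus around $\alpha$ that misses $K$, we get $\operatorname{lk}(K,K')=2w$. This is the normalization of Theorem~\ref{thm:allen}, in which $(-2n,1)$ is the standard M\"obius band.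

\subsection*{Branched double covers}
Let $S$ be a connected surface in $Z$, either closed in $Z=S^4$ or bounded by a knot in $Z=B^4$. A loop in $Z\setminus S$ bounds a disk transverse to $S$, so $H_1(Z\setminus S)$ is generated by a meridian of $S$, and the number of intersections of the disk with $S$ modulo $2$ defines the unique homomorphism onto $\mathbb Z/2$. The corresponding double cover of $Z\setminus S$ is completed to the \emph{double cover branched along $S$}, an oriented 4-manifold whose projection to $Z$ is $z\mapsto z^2$ in the directions normal to $S$. Its Euler characteristic is $2\chi(Z)-\chi(S)$. For $F\subset B^4$ we denote it by $W_F$. We need two formulas.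

\medskip\noindent\textbf{(H)} (Hirzebruch, Atiyah--Singer.) If a closed oriented 4-manifold $X$ is a double cover of $Z$ branched along a closed, possibly non-orientable, surface $S$ with lift $\tilde S$, then $\operatorname{sign}X=2\operatorname{sign}Z-\tilde S\cdot\tilde S$ and $e(S)=2\,\tilde S\cdot\tilde S$. For $Z=S^4$ this gives $\operatorname{sign}X=-e(S)/2$.

\medskip\noindent\textbf{(GL)} (Gordon--Litherland \cite{GL}.) If $F$ is a connected surface in $S^3$ pushed into $B^4$, then $H_2(W_F)\cong H_1(F)$, and the intersection form is $(\alpha,\beta)\mapsto\varepsilon\operatorname{lk}(\alpha,\tau\beta)$. Here $\tau\beta$ is the double push-off, obtained by pushing $\beta$ off $F$ to both sides at once, and $\varepsilon=\pm1$ is a universal sign.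

\begin{lemma}\label{lem:form}
For every odd $w$, $H_2(W_{B_w})\cong\mathbb Z$ with intersection form $(w)$.
\end{lemma}

\begin{proof}
For the core $\alpha$ of $B_w$, the curve $\tau\alpha$ bounds the thin band along $\alpha$ normal to $B_w$. A quarter turn about $\alpha$ carries it to the boundary of a thin copy of $B_w$, so $\operatorname{lk}(\alpha,\tau\alpha)=w$ and the form is $(\varepsilon w)$. To find $\varepsilon$ take $w=1$. Glue $(B^4,B_1)$ to $(-B^4,D)$, where $D$ is a pushed-in disk bounded by the unknot $T(2,1)$. The resulting surface in $S^4$ has $e=-2$ by (E1), (E2), (E4), so its branched double cover has signature $1$ by (H). This cover is $W_{B_1}$ with the 4-ball $-W_D$ attached, so its form is $(\varepsilon)$. Hence $\varepsilon=1$.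
\end{proof}

\section{The obstruction}\label{sec:A}

We close up an arbitrary surface bounded by $T(2,n)$ with the band $B_n$. The invariants $e$ and $h$ become the signature and the second Betti number of a closed manifold.

\begin{proposition}\label{prop:close}
Let $n>0$ be odd and let $F\subset B^4$ realize $(e,h)$ for $T(2,n)$. Let $S=F\cup B_n\subset B^4\cup(-B^4)=S^4$ and let $X$ be the double cover of $S^4$ branched along $S$. Then
\[
b_1(X)=0,\qquad b_2(X)=h+1,\qquad \operatorname{sign}X=-(e/2+n),
\]
and $H_2(X)$ contains a class of square $-n$.
\end{proposition}

\begin{proof}
The surface $S$ is closed, connected and non-orientable. By (E1) and (E4), $e(S)=e+2n$, and (H) gives the signature. The part of $X$ over the second hemisphere is $-W_{B_n}$, by the uniqueness of branched double covers, and it contains a class of square $-n$ by Lemma~\ref{lem:form}. Since $\chi(S)=\chi(F)+\chi(B_n)=1-h$, we have $\chi(X)=3+h$. If $b_1(X)=0$, then $b_3(X)=0$ by Poincar\'e duality and $b_2(X)=h+1$.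

It remains to prove $b_1(X)=0$; we show that $H^1(X;\mathbb F_2)=0$. Let $Y=S^4\setminus S$ and let $\tilde Y\subset X$ be its double cover. By Alexander duality $H_1(Y;\mathbb Z)\cong H^2(S;\mathbb Z)=\mathbb Z/2$; here we use that $S$ is connected and non-orientable. Hence $H^1(Y;\mathbb F_2)=\{0,\omega\}$, and $\omega$ classifies the cover $\tilde Y$. The Gysin sequence of a double cover, with $\mathbb F_2$ coefficients, reads
\[
H^0(Y)\xrightarrow{\ \cup\omega\ }H^1(Y)\longrightarrow H^1(\tilde Y)\longrightarrow H^1(Y)\xrightarrow{\ \cup\omega\ }H^2(Y).
\]
The first map is onto. The last map is injective if $\omega\cup\omega\ne0$. For a class of degree one, $\omega\cup\omega=Sq^1\omega$ is the image of $\omega$ under the Bockstein homomorphism of $0\to\mathbb Z/2\to\mathbb Z/4\to\mathbb Z/2\to0$, so it vanishes exactly when $\omega$ is the reduction of a class in $H^1(Y;\mathbb Z/4)=\operatorname{Hom}(\mathbb Z/2,\mathbb Z/4)$. Both elements of this group take values in $\{0,2\}$ and reduce to $0$. So $\omega\cup\omega\neq0$ and $H^1(\tilde Y;\mathbb F_2)=0$. Since $\tilde Y$ is the complement of a submanifold of codimension two, $\pi_1(\tilde Y)\to\pi_1(X)$ is onto, and $H^1(X;\mathbb F_2)=\operatorname{Hom}(\pi_1(X),\mathbb F_2)$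 injects into $H^1(\tilde Y;\mathbb F_2)=0$.
\end{proof}

The proposition explains the shape of Figure~\ref{fig:geo}. Let $b^\pm$ be the numbers of positive and negative eigenvalues of the form of $X$, so that $b^-+b^+=h+1$ and $b^--b^+=e/2+n$. The class of square $-n$ forces $b^-\ge1$. If also $b^+\ge1$, write $b^-=p+1$ and $b^+=q+1$; then $(e,h)$ is the point \eqref{eq:wedge} of the wedge. If $b^+=0$, write $b^-=k$; then $(e,h)=(2k-2n,k-1)=P_n(k-2)$. So a realizable pair outside the wedge is one of the $P_n(m)$, and these are exactly the pairs for which $X$ is definite. Signature and Betti number say nothing more about them; one has to look at the integral lattice.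

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $F$ realize $P_n(m)$ and put $k=m+2$. Then $h+1=k$ and $e/2+n=k$, so by Proposition~\ref{prop:close} the closed smooth oriented 4-manifold $X$ is negative definite with $b_2(X)=k$. By Donaldson's theorem \cite{Donaldson}, which needs no assumption on the fundamental group, $H_2(X)/\mathrm{Tors}$ with the intersection form is isomorphic to $\langle-1\rangle^k$. If the class of square $-n$ has coordinates $x_1,\dots,x_k$ in the diagonal basis, then $n=x_1^2+\dots+x_k^2$.
\end{proof}

\begin{remark}\label{rem:squares}
For $m=0$ the computation in Section~\ref{sec:intro} replaces Donaldson's theorem, the form on $H_2(X)/\mathrm{Tors}$ being unimodular by Poincar\'e duality. Among the unknown points, Theorem~\ref{thm:A} excludes only points with $m=0$. For $m\ge2$ the condition is empty by the four-square theorem. An unknown point with $m=1$ has $n\equiv1\pmod4$, and such an $n$ is a sum of three squares, since the exceptions to the three-square theorem have the form $4^i(8j+7)$.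
\end{remark}

\section{Real spheres}\label{sec:real}

To realize $P_n(k-2)$ we start from a candidate for $-X$, a positive definite manifold of rank $k$ with an involution whose quotient is $S^4$, and we must find inside it the piece $W_{B_n}$. What does that piece look like? The core of the pushed-in band bounds a disk in $B^4$ that meets the band only along its boundary, normally. The preimage of this disk in $W_{B_n}$ is a sphere, on which the deck transformation acts as a reflection in the equator. We show that, conversely, every such sphere of odd square recovers the ball and the band.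

\begin{definition}
A \emph{real manifold} $(X,c)$ is a closed oriented 4-manifold with an orientation-preserving involution $c$ whose fixed set $P$ is a nonempty surface. A \emph{real sphere} is an embedded oriented 2-sphere $\Sigma\subset X$ with $c(\Sigma)=\Sigma$ such that $c|_\Sigma$ reverses orientation and has a circle $C$ as fixed set. We say that $(X,c)$ has \emph{type $k$} if $\operatorname{sign}X=k$, $X/c\cong S^4$ and $P\cong\#_k\mathbb{RP}^2$.
\end{definition}

In an invariant tubular neighborhood of $P$ the involution acts as $-1$ on the normal fibers. Applying $z\mapsto z^2$ to the fibers makes $X/c$ a smooth oriented manifold over which $X$ is a double cover branched along the image of $P$, again denoted $P$. Different choices give diffeomorphic pairs $(X/c,P)$. If $N\subset X$ is an invariant submanifold of codimension zero with boundary transverse to $P$, then $N/c$ may have a corner along $P\cap\partial N$; we round it by deforming $\partial N$ invariantly to a union of normal disks near $P$.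

An orientation-reversing involution of $S^2$ with a fixed point has exactly one circle as fixed set: the eigenvalues at a fixed point are $+1,-1$, so the fixed set is a union of circles, and the two disks bounded by one of them are interchanged.

\subsection*{Coordinates along $C$}
Let $\Sigma$ be a real sphere with normal bundle $\nu$, for an invariant metric. At a point of $C\subset P$ the differential of $c$ has eigenvalues $+1,+1,-1,-1$, and on $T\Sigma$ it has eigenvalues $+1,-1$. So $\nu|_C=\ell\oplus\ell'$, where $c$ acts as $+1$ on the line bundle $\ell$ and as $-1$ on $\ell'$. Let $N$ be an invariant tubular neighborhood of $\Sigma$, identified equivariantly with the unit disk bundle of $\nu$. The fixed vectors lie over $C$, so $P\cap N=D(\ell)$, the interval bundle of $\ell$; it is a tubular neighborhood of $C$ in $P$. Let $A=C\times[-1,1]$ be a neighborhood of $C$ in $\Sigma$ with $c(\theta,t)=(\theta,-t)$. The closure of $\Sigma\setminus A$ consists of a disk $\Delta$ with boundary $\{t=1\}$ and the disk $c(\Delta)$. Parallel transport along the segments $\{\theta\}\times[-1,1]$ for an invariant metric connection commutes with $c$ and gives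
\begin{equation}\label{eq:coord}
N|_A=\{(\theta,t,\lambda,\mu):\lambda\in\ell_\theta,\ \mu\in\ell'_\theta,\ |\lambda|^2+|\mu|^2\le1\},\qquad c(\theta,t,\lambda,\mu)=(\theta,-t,\lambda,-\mu).
\end{equation}

\begin{lemma}\label{lem:ball}
Let $\Sigma$ be a real sphere with $\Sigma\cdot\Sigma=d$ odd. Then there is an orientation-preserving diffeomorphism of pairs from $(N/c,\,P\cap N)$ to $B^4$ with the band $B_d$ pushed in.
\end{lemma}

\begin{proof}
\emph{Step 1: $P\cap N$ is a M\"obius band.} We compute $d$ modulo $2$ with an equivariant section of $\nu$. Choose a section $f$ of $\ell$ transverse to zero and a section $g$ of $\ell'$ that is nonzero at the zeros of $f$. On $A$ take $(\theta,t)\mapsto(f(\theta),tg(\theta))$. This section is equivariant, its zeros are the points $(\theta,0)$ with $f(\theta)=0$, and they are transverse. Extend it over $\Delta$ transversely to zero and over $c(\Delta)$ by equivariance. The zeros off $C$ come in pairs, so $d$ is congruent modulo $2$ to the number of zeros of $f$, that is, to $w_1(\ell)[C]$. As $d$ is odd, $\ell$ is nontrivial. This is the only use of the parity of $d$; for even $d$ the surface $P\cap N$ is an annulus.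

\emph{Step 2: $N/c$ is a ball.} We exhibit $N/c$ as $S^1\times B^3$ with a canceling 2-handle. Consider the map over $C$
\[
\Phi:N|_A\to\ell\oplus\mathbb R\oplus\ell',\qquad \Phi(\theta,t,\lambda,\mu)=(\lambda,\ t^2-|\mu|^2,\ 2t\mu).
\]
The coordinates $(t,\mu)$ are normal to $P=\{t=\mu=0\}$, and after a choice of unit vector in $\ell'_\theta$ the last two components of $\Phi$ are those of $(t+i\mu)^2$. So $\Phi$ is the quotient map, and it identifies $N|_A/c$ smoothly with its image. Let $Q_\theta$ be the image in the fiber over $\theta$. Multiplication of $Q_\theta$ by $r\in[0,1)$ is induced by $(t,\lambda,\mu)\mapsto(\sqrt r\,t,r\lambda,\sqrt r\,\mu)$, which maps into the interior. So $Q_\theta$ is star-shaped, a 3-ball with corners. Its boundary sphere is the union of two disks: the image $E_\theta$ of $\{t=\pm1\}$, centered at $(0,1,0)$, and the complementary disk $G_\theta$, the image of $\{|\lambda|^2+|\mu|^2=1\}$. After rounding corners, $N|_A/c$ is a 3-ball bundle over $C$ with orientable total space, hence $S^1\times B^3$.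

The rest of $N/c$ is one copy of $N|_\Delta\cong\Delta\times D^2$. It is a 2-handle with core $\Delta$, attached along $\bigcup_\theta E_\theta$, and its attaching circle is the section $(0,1,0)$ of the bundle of boundary spheres $\partial Q_\theta$. Write $S^1\times B^3$ as a 0-handle and a 1-handle, whose belt sphere is one of the $\partial Q_\theta$. The attaching circle meets this sphere once, transversely, so the two handles cancel and $N/c\cong B^4$. We choose the diffeomorphism orientation-preserving.

\emph{Step 3: $P\cap N$ is a pushed-in band with unknotted core.} The boundary of $N/c$ is the union of the solid torus $V=\bigcup_\theta G_\theta$ and $\Delta\times\partial D^2$. In the target of $\Phi$ we have $P\cap N=\{(\lambda,0,0):|\lambda|\le1\}$. For $s\in[0,1]$ consider the surface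
\[
B^s=\{(\lambda,\,-s(1-|\lambda|^2),\,0):|\lambda|\le1\},
\]
the image of $\{t=0,\ |\mu|^2=s(1-|\lambda|^2)\}$. All $B^s$ have the same boundary, $B^0=P\cap N$, the interiors lie in the interior of $N/c$ for $s<1$, and $B=B^1$ lies in $V\subset S^3$. So $P\cap N$ is the band $B$ pushed in. The core of $B$ is the section $(0,-1,0)$ of the disk bundle $V\to C$. For a point $\ast\in\partial D^2$, the circle $\partial\Delta\times\{\ast\}$ is another section, lying in $\partial V$, and it bounds the disk $\Delta\times\{\ast\}$ outside $V$. Two sections of a disk bundle over a circle are isotopic, so the core of $B$ is unknotted. By Step 1, $B=B_w$ for some odd $w$.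

\emph{Step 4: $w=d$.} The manifold $N$ is the double cover of $N/c$ branched along $P\cap N$, so $N\cong W_{B_w}$ as oriented manifolds. The form of $N$ is $(d)$ and that of $W_{B_w}$ is $(w)$ by Lemma~\ref{lem:form}.
\end{proof}

\begin{example}\label{ex:line}
Let $\mathrm{conj}$ be complex conjugation on $\mathbb{CP}^2$. It preserves orientation, its fixed set is $\mathbb{RP}^2$, and $\mathbb{CP}^2/\mathrm{conj}\cong S^4$ by Kuiper \cite{Kuiper} and Massey \cite{Massey}. So $(\mathbb{CP}^2,\mathrm{conj})$ has type $1$. The line at infinity is a real sphere of square $1$, and for $N$ we may take the complement of a round ball in the affine chart $\mathbb C^2$. The lemma finds the band $B_1$ in $N/c$, and the rest of $\mathbb{RP}^2$ is a disk. By (E1), (E2), (E4) the Euler number of $\mathbb{RP}^2$ in $S^4$ is $-2$, in agreement with (H).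
\end{example}

\begin{proposition}\label{prop:real}
Let $(X,c)$ be a real manifold of type $k$ that contains a real sphere $\Sigma$ of odd square $n>0$. If $k\ne n$, then $k\geq 2$ and $P_n(k-2)$ is realizable for $T(2,n)$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:ball}, $N/c$ is a smooth ball in $X/c\cong S^4$ that meets $P$ in a pushed-in $B_n$. By the disk theorem of Palais and Cerf, the closure $D$ of the complement of a smoothly embedded 4-ball in $S^4$ is a 4-ball. It meets $P$ in the properly embedded surface $F=P\setminus\operatorname{int}D(\ell)$. Since $P$ is connected and is the union of $F$ and a M\"obius band along one circle, $F$ is connected with one boundary component. Also $\chi(F)=\chi(P)=2-k$, so $h(F)=k-1$.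

By (H), $e(P)=-2\operatorname{sign}X=-2k$ in $S^4$. By (E1) and (E4), the Euler number of $F$ in $D$ is $-2k-e(B_n)=2n-2k$. This is nonzero because $k\neq n$, so $F$ is non-orientable by (E2); in particular $k-1\ge1$. The ball $D$ induces on the common 3-sphere the orientation opposite to that of $\partial(N/c)$. So in $-D$ the surface $F$ is bounded by $T(2,n)$, and it has $(e,h)=(2k-2n,k-1)=P_n(k-2)$.
\end{proof}

\section{Lines, conics and a nodal cubic}\label{sec:blocks}

We need real spheres of large square in manifolds of small type. We build them as connected sums of three blocks, so we first describe how to sum real manifolds.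

\subsection*{Real connected sums}
A \emph{real chart} at a point of $P$ is an orientation-preserving chart with values $(u,v)\in\mathbb C^2$, centered at the point, in which $c(u,v)=(\bar u,\bar v)$. Write $(u,v)=\xi+i\eta$ with $\xi,\eta\in\mathbb R^2$. Then $P=\{\eta=0\}$, and $(\xi,\zeta)$ with $\zeta=(\eta_1+i\eta_2)^2$ are smooth coordinates on $X/c$. For small $\epsilon>0$ let
\[
\mathcal B=\{|\xi|^2+|\eta|^4\le\epsilon\},\qquad \psi(u,v)=(\bar u,v).
\]
The set $\mathcal B$ is a smooth star-shaped ball, chosen so that its image in $X/c$ is the round ball $|\xi|^2+|\zeta|^2\le\epsilon$. A connected sum needs an orientation-reversing gluing map, and conjugation itself preserves orientation; the reflection $\psi$, which changes only the sign of $\eta_1$, reverses it and commutes with conjugation.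

\begin{lemma}\label{lem:sum}
Let $(X_1,c_1)$, $(X_2,c_2)$ be real manifolds of types $k_1,k_2$ with real charts and balls $\mathcal B_1,\mathcal B_2$ as above. Let $X$ be obtained from $X_1\setminus\operatorname{int}\mathcal B_1$ and $X_2\setminus\operatorname{int}\mathcal B_2$ by gluing the boundaries with $\psi$.
\begin{enumerate}
\item[(a)] $X=X_1\#X_2$, with the involution $c$ induced by $c_1,c_2$, is a real manifold of type $k_1+k_2$.
\item[(b)] Surfaces in $X_1$ and $X_2$ that both agree in the charts with $\{v=0\}$, or both with $\{u=0\}$, glue smoothly across the seam. The map $\psi$ reverses the circle $\partial\mathcal B\cap\{v=0\}$ and is the identity on the circle $\partial\mathcal B\cap\{u=0\}$.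
\item[(c)] If $\Sigma_j\subset X_j$ are real spheres, the charts can be chosen so that $X$ contains a real sphere of square $\Sigma_1^2+\Sigma_2^2$.
\end{enumerate}
\end{lemma}

\begin{proof}
The flow $(\xi,\eta)\mapsto(e^{2r}\xi,e^r\eta)$ multiplies $|\xi|^2+|\eta|^4$ by $e^{4r}$, so it is transverse to $\partial\mathcal B$; we use its collars to smooth the seam. It commutes with conjugation and with $\psi$, and it preserves the planes $\{\eta=0\}$, $\{u=0\}=\{\xi_1=\eta_1=0\}$ and $\{v=0\}=\{\xi_2=\eta_2=0\}$, each of which is also preserved by $\psi$. Hence $c$ is smooth and surfaces that agree with these planes glue smoothly. On $\{v=0\}$ the map $\psi$ is $u\mapsto\bar u$, and on $\{u=0\}$ it is the identity. This proves (b).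

The fixed set of $c$ is $P_1\#P_2$, and $H_2(X)$ is the orthogonal sum of $H_2(X_1)$ and $H_2(X_2)$, so signatures add. In the quotient the flow becomes the radial flow $(\xi,\zeta)\mapsto e^{2r}(\xi,\zeta)$. The map $\psi$ sends $\eta_1+i\eta_2$ to $-\overline{(\eta_1+i\eta_2)}$, so it descends to the reflection $(\xi,\zeta)\mapsto(\xi,\bar\zeta)$. Thus $X/c$ is the connected sum $(X_1/c_1)\#(X_2/c_2)\cong S^4\#S^4\cong S^4$. This proves (a).

For (c), trivialize $\ell$ and $\ell'$ near a point of $C_j$, let $\theta$ be a local coordinate on $C_j$ and put $u=\theta+it$, $v=\lambda+i\mu$ in \eqref{eq:coord}. Then $c_j$ is conjugation and $\Sigma_j=\{v=0\}$. Changing the signs of $\theta$ and $\mu$ if necessary, we arrange that $\Sigma_j$ and $X_j$ carry the complex orientations. By (b) the punctured spheres glue to an invariant sphere $\Sigma_1\#\Sigma_2$, and their orientations match because $\psi$ reverses the gluing circle. The involution reverses this orientation and has fixed points, so the sphere is real. Collapsing the seam maps $X$ to $X_1\vee X_2$, induces an isomorphism on $H_2$ and sends the sphere to $\Sigma_1\cup\Sigma_2$. So its class is $([\Sigma_1],[\Sigma_2])$,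 of square $\Sigma_1^2+\Sigma_2^2$.
\end{proof}

\subsection*{Lines and conics}
Conjugation reverses the complex orientation of every complex curve that it preserves. A real line in $\mathbb{CP}^2$ is a real sphere of square $1$. The conic $x^2+y^2=z^2$ is smooth, hence a sphere; its real points form a circle, so it is a real sphere of square $4$. Both lie in a manifold of type $1$. The conic has even square, but Lemma~\ref{lem:ball} will be applied only to the final sum.

\begin{remark}
The hypothesis $k\ne n$ of Proposition~\ref{prop:real} cannot be dropped. For the sum of $n$ lines, $k=n$ and $C$ is the connected sum of one real line in each $\mathbb{RP}^2$. This curve is Poincar\'e dual to $w_1(P)$, so the surface $F$, the complement of its neighborhood, is orientable, with the invariants $(0,n-1)$ of the Seifert surface.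
\end{remark}

\subsection*{The nodal cubic}
The next square is $9$, but a smooth cubic is a torus. A nodal cubic is an immersed sphere with one double point, which must be removed. The complex blow-up removes it, but adds a summand $-\mathbb{CP}^2$, and the form is no longer definite. We add a summand $\mathbb{CP}^2$ instead and continue the two branches by two lines in it. By Lemma~\ref{lem:sum}(b) the gluing treats the two branches differently, so the lines come with opposite orientations and cancel in homology.

\begin{lemma}\label{lem:cubic}
There is a real manifold of type $2$ that contains a real sphere of square $9$.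
\end{lemma}

\begin{proof}
Let $E\subset\mathbb{CP}^2$ be the cubic $y^2z=x^2(x+z)$ and consider the map $\mathbb{CP}^1\to\mathbb{CP}^2$,
\[
[s:t]\longmapsto[\,s(t^2-s^2):t(t^2-s^2):s^3\,].
\]
It maps into $E$, since both sides of the equation become $s^3t^2(t^2-s^2)^2$. It is an immersion: for $s=1$ it is $t\mapsto(t^2-1,\,t^3-t)$ in the chart $z=1$, with derivative $(2t,3t^2-1)\neq0$, and near $[0:1]$, with $t=1$, it is $s\mapsto(s,\,s^3/(1-s^2))$ in the chart $y=1$. The points $[1:\pm1]$ map to $o_1=[0:0:1]$. For every other point of the image, $[x:y]=[s:t]$ recovers the parameter. Conversely, for $[x:y:z]\in E\setminus\{o_1\}$ the equation reads $z(y^2-x^2)=x^3$, which forces $y^2\ne x^2$ and shows that the point is the image of $[x:y]$. So $E$ is an immersed sphere, embedded except at $o_1$.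

In the chart $z=1$ near $o_1$ put
\[
u=y-x\sqrt{1+x},\qquad v=y+x\sqrt{1+x}.
\]
The linear parts $y-x$ and $y+x$ are independent, and the power series have real coefficients, so $(u,v)$ is a holomorphic real chart. Since $uv=y^2-x^2(1+x)$, we have $E=\{uv=0\}$ in this chart. In a second copy of $\mathbb{CP}^2$ take the real chart $(u,v)=(x/z,y/z)$ at $o_2=[0:0:1]$ and the lines $L_1=\{x=0\}$ and $L_2=\{y=0\}$, which are $\{u=0\}$ and $\{v=0\}$ in the chart. Let $(X,c)$ be the sum in these charts; it has type $2$ by Lemma~\ref{lem:sum}(a). Put
\[
\Sigma=(E\setminus\operatorname{int}\mathcal B_1)\cup(L_1\setminus\operatorname{int}\mathcal B_2)\cup(L_2\setminus\operatorname{int}\mathcal B_2).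
\]
The first piece is a sphere minus two disjoint disks, an annulus. The other two are disks, and they are disjoint because $L_1\cap L_2=\{o_2\}$. By Lemma~\ref{lem:sum}(b), $\Sigma$ is a smoothly embedded sphere, and it is invariant under $c$.

Orient $\Sigma$ by the complex orientation of $E$. The complex orientations of two pieces match across the seam exactly when $\psi$ reverses the gluing circle. So $L_2$ receives its complex orientation and $L_1$ the opposite one. Collapsing the seam as before gives
\[
[\Sigma]=([E],\,[L_2]-[L_1])=(3,0)\in H_2(\mathbb{CP}^2)\oplus H_2(\mathbb{CP}^2),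
\]
and $\Sigma^2=9$. The involution preserves each piece and reverses its orientation, and it fixes the real points. So $\Sigma$ is a real sphere.
\end{proof}

The extra summand is the reason for the cost $2$ in the definition of $\kappa$, and the construction matches the expression $9=3^2+0^2$ that Theorem~\ref{thm:A} requires for $P_9(0)$. By Proposition~\ref{prop:real}, this block alone gives a M\"obius band bounded by $T(2,9)$ with $e=-14$. At one summand per node, a rational quartic with three nodes would cost $4$ for the square $16$, no less than four conics.

\begin{proof}[Proof of Theorem~\ref{thm:B}]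
Let $n\ge5$ be odd and write $n=a_1+4a_2+9a_3$ with $a_1+a_2+2a_3=\kappa(n)=k$. Sum $a_1$ lines, $a_2$ conics and $a_3$ copies of the block of Lemma~\ref{lem:cubic}, using Lemma~\ref{lem:sum}(a),(c) repeatedly. The result is a real manifold of type $k$ with a real sphere of square $n$. The decomposition $n=(n-4)\cdot 1+4$ has cost $n-3$, so $k\le n-3$ and $k\ne n$. By Proposition~\ref{prop:real}, $k\geq2$ and $P_n(k-2)$ is realizable. By positive stabilization \eqref{eq:stab}, $P_n(m)$ is realizable for all $m\ge k-2$.
\end{proof}

\section{Values of $\kappa$ and the remaining points}\label{sec:values}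

For fixed $a_3$, replacing four $1$'s by one $4$ lowers the cost, so the cheapest way to write $r=n-9a_3$ has $a_2=\lfloor r/4\rfloor$ and $a_1=r-4a_2\le3$. This gives the following minimal costs.
\[
\begin{array}{c|ccccccccc}
n&5&7&9&11&13&15&17&19&21\\\hline
a_3=0&2&4&3&5&4&6&5&7&6\\
a_3=1&&&2&4&3&5&4&6&5\\
a_3=2&&&&&&&&5&7\\\hline
\kappa(n)&2&4&2&4&3&5&4&5&5
\end{array}
\]

\begin{corollary}\label{cor:values}
Let $n>0$ be odd.
\begin{enumerate}
\item[(a)] For $n\le11$ all unknown points are realizable.
\item[(b)] If $n\equiv1\pmod4$ and $n\ge5$, the pairs in item {\rm(1)} of Theorem~\ref{thm:allen} with $m\ge(n-5)/4$ are realizable. If $n\equiv3\pmod4$ and $n\ge7$, the pairs in item {\rm(2)} with $m\ge(n-7)/4$ are realizable.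
\item[(c)] For $n\geq5$, $\kappa(n)\le2\lfloor n/9\rfloor+4$.
\item[(d)] $P_{21}(0)$ is not realizable, and $P_{21}(m)$ is realizable for $m\ge3$.
\end{enumerate}
\end{corollary}

\begin{proof}
(a) There are no unknown points for $n=1,3$. For $n=5,9$ the unknown points $P_n(m)$ have $m+2\ge2=\kappa(n)$, and for $n=7,11$ they have $m+2\ge4=\kappa(n)$.

(b) For $n\equiv1\pmod 4$ take $a_1=1$, $a_3=0$: the cost is $1+(n-1)/4=(n+3)/4$, and $m+2\ge(n+3)/4$ means $m\ge(n-5)/4$. For $n\equiv3\pmod 4$ take $a_1=3$, $a_3=0$: the cost is $3+(n-3)/4=(n+9)/4$. The pair with parameter $m$ in item (2) is $P_n(m+2)$, and $m+4\ge(n+9)/4$ means $m\ge(n-7)/4$.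

(c) Take $a_3=\lfloor n/9\rfloor$. The remainders $r=0,1,\dots,8$ cost $0,1,2,3,1,2,3,4,2$.

(d) This is Corollary~\ref{cor:no} together with $\kappa(21)=5$.
\end{proof}

The unknown points left undecided here are the $P_n(m)$ with $m+2<\kappa(n)$ that Theorem~\ref{thm:A} does not exclude; by Remark~\ref{rem:squares}, it excludes only $P_n(0)$ for $n$ not a sum of two squares. Since $13=3^2+2^2$ and $17=4^2+1^2$, the table shows that for $n<21$ the undecided points are
\[
P_{13}(0),\qquad P_{15}(2),\qquad P_{17}(0),\qquad P_{17}(1),\qquad P_{19}(2).
\]

\begin{thebibliography}{9}

\bibitem{Allen} Allen, New York J. Math. \textbf{29} (2023), 1038--1059.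

\bibitem{Donaldson} Donaldson, J. Differential Geom. \textbf{26} (1987).

\bibitem{GL} Gordon and Litherland, Invent. Math. \textbf{47} (1978).

\bibitem{Kuiper} Kuiper, Math. Ann. \textbf{208} (1974).

\bibitem{Massey} Massey, Geom. Dedicata \textbf{2} (1973).

\bibitem{Sato} Kouki Sato, \emph{Counterexamples to Allen's conjectures}, arXiv:2407.12049 (2024).

\end{thebibliography}
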